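\title{Subgroups of branch groups with solvable word problem}

\begin{abstract}
Does every finitely generated residually finite group with solvable word problem embed in a finitely generated branch group with solvable word problem? We show that the answer is negative. The obstruction is that a finitely generated, recursively presented branch group has solvable word problem and is effectively residually finite: finite quotients separating its elements from the identity can be found by an algorithm. We construct directly a finitely generated residually finite group with solvable word problem that lacks this property, and we prove that there is no further obstruction: a finitely generated group embeds in a finitely generated branch group with solvable word problem if and only if it has solvable word problem and is effectively residually finite.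
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection{Branch groups}

Let $(m_n)_{n\ge1}$ be integers with $m_n\ge2$. The \emph{spherically homogeneous rooted tree} $T$ with branching sequence $(m_n)$ has as its vertices of \emph{level} $n$ the words $x_1\cdots x_n$ with $x_i\in\{1,\dots,m_i\}$. The empty word is the root, and each vertex $v$ is joined to its children $vx$. We write $T_v$ for the subtree rooted at $v$, the set of words that begin with $v$. Automorphisms of $T$ fix the root, preserve levels and satisfy $gT_v=T_{gv}$. Groups act on the left, $[x,y]=xyx^{-1}y^{-1}$, and $H'$ is the commutator subgroup of $H$.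

Let a group $\Gamma$ act faithfully on $T$. The \emph{rigid stabilizer} $\operatorname{rist}(v)=\operatorname{rist}_\Gamma(v)$ of a vertex $v$ is the subgroup of elements that fix every vertex outside $T_v$. It measures how freely $\Gamma$ can act on $T_v$ while leaving the rest of the tree alone. Three properties will be used throughout.
\begin{itemize}
\item[(R1)] $g\operatorname{rist}(v)g^{-1}=\operatorname{rist}(gv)$ for $g\in\Gamma$.
\item[(R2)] If $u\in T_v$, then $\operatorname{rist}(u)\le\operatorname{rist}(v)$.
\item[(R3)] If $u\ne v$ have the same level, then $\operatorname{rist}(u)$ and $\operatorname{rist}(v)$ commute elementwise and intersect trivially.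
\end{itemize}
Property (R3) holds because the two groups move only points of the disjoint sets $T_u$ and $T_v$, and the action is faithful. The rigid stabilizers of the vertices of level $n$ generate their direct product, since a product $\prod_v g_v$ agrees with $g_v$ on $T_v$ and so determines each factor. This product is the \emph{rigid level stabilizer} $\operatorname{rist}(n)$.

\begin{definition}
A group $\Gamma$ is a \emph{branch group} if it acts faithfully on some spherically homogeneous rooted tree, transitively on each level, and $\operatorname{rist}_\Gamma(n)$ has finite index in $\Gamma$ for every $n\ge1$.
\end{definition}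

The full automorphism group of $T$ is a branch group: there $\operatorname{rist}(n)$ is the whole pointwise stabilizer of level $n$. Finitely generated examples are built in Section~\ref{sec:embedding}.

A group is \emph{residually finite} if every nontrivial element has nontrivial image under some homomorphism to a finite group. A group acting faithfully on $T$ is residually finite, since a nontrivial element moves a vertex and levels are finite. Conversely, let $G$ be an infinite, finitely generated, residually finite group, and choose normal subgroups of finite index $G=N_0>N_1>N_2>\cdots$ with trivial intersection. The cosets $gN_n$, with $gN_{n+1}$ a child of $gN_n$, form a spherically homogeneous \emph{coset tree} on which $G$ acts faithfully and transitively on each level. This action lies at the opposite extreme from a branch action. An element of $\operatorname{rist}(v)$, for $v$ not the root, fixes a vertex of every level, so it lies in every $N_n$ and is trivial. Thus a faithful level-transitive action expresses residual finiteness and no more, and the content of the definition of a branch group is the size of the rigid stabilizers.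

\subsection{The question}

Subgroups of branch groups are residually finite. It is known that every finitely generated residually finite group $G$ embeds in a finitely generated branch group $\Gamma$, and that the embedding can be chosen so that two elements of $G$ are conjugate in $G$ if and only if they are conjugate in $\Gamma$. So residual finiteness is the only condition for a finitely generated group to embed in a finitely generated branch group. It is natural to ask what happens when the word problem is taken into account.

Let $G$ be generated by a finite set $S$. It has \emph{solvable word problem} if the set of words over $S^{\pm1}$ that represent $1$ is decidable, and it is \emph{recursively presented} if this set is recursively enumerable, that is, if some algorithm lists its elements. The first property implies the second. A finitely generated subgroup of a branch group with solvable word problem is residually finite and has solvable word problem (Lemma~\ref{lem:subgroup} below). Bishop and Schesler \cite{BS} pose as an open question whether these two necessary conditions suffice.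

\medskip
\noindent\textbf{Question.} \emph{Does every finitely generated residually finite group with solvable word problem embed in a finitely generated branch group with solvable word problem?}
\medskip

The embedding theorem suggests the answer yes. An attempt to prove this meets one obstacle. To place $G$ on a tree one uses finite quotients of $G$, and to solve the word problem of the resulting group one wants to compute them. The following property says that one can.

\begin{definition}
A group $G$ with finite generating set $S$ is \emph{effectively residually finite} if there is an algorithm that takes as input a word $w$ over $S^{\pm1}$ and, if $w\neq1$ in $G$, produces a finite group $Q$ and a homomorphism $\varphi\colon G\to Q$, given by the images of the generators, with $\varphi(w)\ne1$.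
\end{definition}

Finite groups are given by multiplication tables or by permutations. Nothing is required of the algorithm when $w=1$ in $G$.

A finitely presented residually finite group is effectively residually finite: run through all maps $S\to\operatorname{Sym}(m)$, keep those that kill the finitely many relators, and stop at the first one that does not kill $w$. Without a finite presentation this search breaks down, even when the word problem is solvable. One can discover that a map $S\to Q$ is \emph{not} a homomorphism, by finding a relator that survives, but confirming that it is one appears to need infinitely many tests. The gap is real: Rauzy \cite{Rauzy} shows that there are finitely generated residually finite groups with solvable word problem that embed in no finitely generated effectively residually finite group.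

\begin{lemma}\label{lem:subgroup}
Let $G\le\Gamma$ be finitely generated groups. If $\Gamma$ has solvable word problem, then so does $G$. If $\Gamma$ is effectively residually finite, then so is $G$.
\end{lemma}

\begin{proof}
Fix for each generator $r$ of $G$ a word $\omega_r$ in the generators of $\Gamma$ that represents it. Substituting $\omega_r$ for $r$ turns a word $w$ for an element of $G$ into a word $\tilde w$ for the same element of $\Gamma$. Apply the algorithm for $\Gamma$ to $\tilde w$. In the second case it returns $\varphi\colon\Gamma\to Q$, and we output the restriction of $\varphi$ to $G$, given by the values $\varphi(\omega_r)$.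
\end{proof}

The case $G=\Gamma$ shows that neither property depends on the finite generating set. The same substitution shows this for recursive presentability.

\subsection{The results}

Rauzy's groups bear on the Question only if branch groups with solvable word problem are effectively residually finite, and the definition gives no sign of this. A branch group is residually finite through its actions on the levels, but neither the branching sequence nor the action is assumed to be computable. Our first theorem says that effectiveness comes for free.

\begin{theorem}\label{thm:A}
Let $\Gamma$ be a finitely generated branch group that is recursively presented (in particular, it may have solvable word problem). Then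
\begin{itemize}
\item[(1)] $\Gamma$ has solvable word problem, and
\item[(2)] $\Gamma$ is effectively residually finite.
\end{itemize}
\end{theorem}

By part (2), Rauzy's groups embed in no finitely generated branch group with solvable word problem, so \emph{the answer to the Question is negative}.

\begin{theorem}\label{thm:B}
There is a finitely generated residually finite group $G$ with solvable word problem that is not effectively residually finite. Such a group $G$ embeds in no finitely generated branch group with solvable word problem, nor even in a recursively presented finitely generated branch group.
\end{theorem}

The second sentence follows from Theorem~\ref{thm:A}(2) and Lemma~\ref{lem:subgroup}. The first follows from Rauzy's theorem, since a group embeds in itself; Section~\ref{sec:double} gives a direct construction. The last theorem says that effective residual finiteness is the only condition that the Question was missing.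

\begin{theorem}\label{thm:C}
For a finitely generated group $G$ the following are equivalent:
\begin{itemize}
\item[(i)] $G$ embeds in a finitely generated branch group with solvable word problem;
\item[(ii)] $G$ embeds in a recursively presented finitely generated branch group;
\item[(iii)] $G$ has solvable word problem and is effectively residually finite.
\end{itemize}
\end{theorem}

Here (i)$\Rightarrow$(ii) is immediate, and (ii)$\Rightarrow$(iii) is Theorem~\ref{thm:A} with Lemma~\ref{lem:subgroup}. The implication (iii)$\Rightarrow$(i) is proved in Section~\ref{sec:embedding}.

Theorem~\ref{thm:A} is proved in Sections~\ref{sec:rist}--\ref{sec:wp}. A reader who wants only the answer to the Question needs parts (a) and (b) of Lemma~\ref{lem:rist}, Section~\ref{sec:cert}, and either Rauzy's theorem or Section~\ref{sec:double}.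

\section{Rigid stabilizers}\label{sec:rist}

The proof of Theorem~\ref{thm:A} uses the branch structure only through the following lemma. A group is \emph{virtually abelian} if it has an abelian subgroup of finite index. We use two textbook facts: a subgroup of finite index in a finitely generated group is finitely generated, and a subgroup of finite index contains a normal subgroup of finite index, the intersection of its conjugates.

\begin{lemma}\label{lem:rist}
Let $\Gamma$ be a finitely generated branch group and $v$ a vertex.
\begin{itemize}
\item[(a)] $\operatorname{rist}(v)$ is finitely generated.
\item[(b)] $\operatorname{rist}(v)$ is nonabelian.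
\item[(c)] $\operatorname{rist}(v)'$ is nonabelian.
\item[(d)] If $N$ is a nontrivial normal subgroup of $\Gamma$, then $N\ge\operatorname{rist}(k)'$ for some $k$, and $\Gamma/N$ is virtually abelian.
\item[(e)] $\Gamma$ is not virtually abelian.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $n$ be the level of $v$. The group $\operatorname{rist}(n)$ has finite index in $\Gamma$, so it is finitely generated, and its direct factor $\operatorname{rist}(v)$ is a quotient of it. This is the only place where finite generation of $\Gamma$ is used.

(b) Level $n$ has at least $2^n$ vertices and $\Gamma$ is transitive on it, so $\Gamma$ is infinite and the subgroup $\operatorname{rist}(n)$ of finite index is nontrivial. By (R1) and transitivity the rigid stabilizers of the vertices of level $n$ are conjugate, so all rigid stabilizers are nontrivial. Take $1\ne g\in\operatorname{rist}(v)$. It moves some vertex $u$, which must lie in $T_v$, and $gu\neq u$ has the same level as $u$. Take $1\ne x\in\operatorname{rist}(u)$; by (R2), $x\in\operatorname{rist}(v)$. Then $gxg^{-1}\in\operatorname{rist}(gu)$ by (R1), and $\operatorname{rist}(gu)\cap\operatorname{rist}(u)=1$ by (R3). Hence $gxg^{-1}\ne x$.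

(c) By (b), applied to every vertex, we may take $g$ in $\operatorname{rist}(v)'$ and $x$ in $\operatorname{rist}(u)'\le\operatorname{rist}(v)'$ in the argument above. They are noncommuting elements of $\operatorname{rist}(v)'$.

(d) Let $1\ne g\in N$, and let $u$ be a vertex with $gu\ne u$, of level $k$. Let $x,y\in\operatorname{rist}(u)$ and put $x'=gx^{-1}g^{-1}\in\operatorname{rist}(gu)$. Then $xx'=[x,g]\in N$, and $x'$ commutes with $x$ and $y$ by (R3). Therefore
\[
[x,y]=xx'\,y\,x'^{-1}x^{-1}\,y^{-1}=[xx',y]\in N .
\]
So $\operatorname{rist}(u)'\le N$. Conjugating, and using (R1) and transitivity on level $k$, we get the same for every vertex of level $k$. The commutator subgroup of a direct product is the product of the commutator subgroups, so $\operatorname{rist}(k)'\le N$. The image of $\operatorname{rist}(k)$ in $\Gamma/N$ is then abelian and of finite index.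

(e) Otherwise $\Gamma$ has an abelian normal subgroup $N$ of finite index, nontrivial because $\Gamma$ is infinite. By (d), $N$ contains $\operatorname{rist}(u)'$ for some vertex $u$, which is nonabelian by (c).
\end{proof}

\section{Certifying a finite quotient}\label{sec:cert}

In this section $\Gamma$ is a group with finite generating set $S$ and solvable word problem. We look for a finite amount of data, checkable with the word problem, that forces a map from $S$ to a finite group to be a homomorphism. The idea is to avoid relators altogether: if $\Gamma$ permutes finitely many subgroups by conjugation, the permutation action is a homomorphism, whatever the relations of $\Gamma$ are.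

\begin{example}\label{ex:wreath}
Let $B=\langle x,y\rangle$ be nonabelian, and let $W=(B\times B)\rtimes\langle\tau\rangle$, where $\tau$ has order $2$ and exchanges the factors. It is generated by $x_1=(x,1)$, $y_1=(y,1)$ and $\tau$. Suppose that we know $W$ only through a solution of its word problem, and we wish to confirm that
\[
\chi\colon\quad \tau\mapsto(1\ 2),\qquad x_1\mapsto1,\qquad y_1\mapsto1
\]
defines a homomorphism to $\operatorname{Sym}(2)$. Put $E_1=\{x_1,y_1\}$, $E_2=\{\tau x_1\tau,\tau y_1\tau\}$ and $B_i=\langle E_i\rangle$. We ask six questions and learn that the four commutators $[e,e']$ with $e\in E_1$, $e'\in E_2$ are trivial, that $[x_1,y_1]\ne1$, and that $\tau^2=1$. From these answers alone: $B_1$ and $B_2$ commute and $B_1$ is nonabelian, so $B_1\ne B_2$; conjugation by $\tau=\tau^{-1}$ exchanges $E_1$ and $E_2$; and $x_1,y_1$ normalize $B_1$ and centralize $B_2$. So $W$ acts by conjugation on the two-element set $\{B_1,B_2\}$, and this action is $\chi$. No presentation of $B$ entered.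
\end{example}

In a branch group the rigid stabilizers of level $n$ play the role of $B_1$ and $B_2$. The next definition lists what has to be checked in general.

\begin{definition}
A \emph{certificate} for $\Gamma$ consists of an integer $m\ge1$, finite sets $E_1,\dots,E_m$ of words over $S^{\pm1}$, a map $(s,i)\mapsto s\cdot i$ from $S^{\pm1}\times\{1,\dots,m\}$ to $\{1,\dots,m\}$, and for all $s\in S^{\pm1}$, $i$ and $x\in E_i$ a word $\omega(s,i,x)$ over $E_{s\cdot i}^{\pm1}$, such that
\begin{itemize}
\item[(C1)] $xy=yx$ in $\Gamma$ whenever $x\in E_i$, $y\in E_j$ and $i\ne j$;
\item[(C2)] for each $i$ there are $x,y\in E_i$ with $xy\ne yx$ in $\Gamma$;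
\item[(C3)] $sxs^{-1}=\omega(s,i,x)$ in $\Gamma$ for all $s$, $i$ and $x\in E_i$.
\end{itemize}
\end{definition}

A certificate is a finite object, and (C1)--(C3) are finitely many instances of the word problem. So we can run through all data of this shape, test each, and list all certificates.

\begin{lemma}\label{lem:sound}
For every certificate there is a homomorphism $\Gamma\to\operatorname{Sym}(m)$ that sends each $s\in S^{\pm1}$ to the map $i\mapsto s\cdot i$.
\end{lemma}

\begin{proof}
Put $B_i=\langle E_i\rangle$. By (C2) each $B_i$ is nonabelian, and by (C1) $B_i$ and $B_j$ commute elementwise for $i\ne j$. Hence
\begin{equation}\label{eq:antichain}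
B_i\le B_j\quad\text{implies}\quad i=j,
\end{equation}
since otherwise $B_i$ would commute with itself. Condition (C3) gives only an inclusion, $sB_is^{-1}\le B_{s\cdot i}$, and \eqref{eq:antichain} upgrades it to an equality. Indeed, applying (C3) to $s$ and then to $s^{-1}$ gives
\[
B_i\ \le\ s^{-1}B_{s\cdot i}\,s\ \le\ B_{s^{-1}\cdot(s\cdot i)} .
\]
By \eqref{eq:antichain} the last group is $B_i$, so both inclusions are equalities and $sB_is^{-1}=B_{s\cdot i}$. Thus conjugation by generators and their inverses preserves the set $\{B_1,\dots,B_m\}$, which has $m$ distinct elements by \eqref{eq:antichain}. The action of $\Gamma$ on this set by conjugation is the required homomorphism.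
\end{proof}

Both (C1) and (C2) are needed. Take $m=2$ and let every $s\in S^{\pm1}$ exchange $1$ and $2$. For $\Gamma=\mathbb Z/3$ and $E_1=E_2=S$, conditions (C1) and (C3) can be met; for $\Gamma=\operatorname{Alt}(5)$ and $E_1=E_2=S$, conditions (C2) and (C3) can be met. Neither group has a nontrivial homomorphism to $\operatorname{Sym}(2)$.

\begin{proposition}\label{prop:erf}
A finitely generated branch group $\Gamma$ with solvable word problem is effectively residually finite.
\end{proposition}

\begin{proof}
On input $w$, list the certificates until one appears whose homomorphism sends $w$ to a nontrivial permutation, and output that homomorphism. By Lemma~\ref{lem:sound} every output is correct. It remains to show that the search stops when $w\ne1$.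

The action is faithful, so $w$ moves a vertex of some level $n$. Let $v_1,\dots,v_m$ be the vertices of level $n$. By Lemma~\ref{lem:rist}(a) there is a finite set $E_i$ of words representing a generating set of $\operatorname{rist}(v_i)$. Put $s\cdot i=j$ if $sv_i=v_j$. Condition (C1) is (R3). Condition (C2) holds because generators of a nonabelian group do not all commute, and $\operatorname{rist}(v_i)$ is nonabelian by Lemma~\ref{lem:rist}(b). For $x\in E_i$ the element $sxs^{-1}$ lies in $\operatorname{rist}(sv_i)=\langle E_{s\cdot i}\rangle$ by (R1), so words $\omega(s,i,x)$ as in (C3) exist. The homomorphism of this certificate is the action of $\Gamma$ on level $n$, in which $w$ is nontrivial.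
\end{proof}

The algorithm never refers to the tree. The tree only guarantees that a suitable certificate exists, and the certificate that is found first need not come from a level.

\section{From a recursive presentation to the word problem}\label{sec:wp}

If $\Gamma$ is only recursively presented, we can confirm equalities in $\Gamma$ but not inequalities, so (C2) cannot be tested. We therefore have to recognize $w\ne1$ by means of equalities. A nontrivial simple group shows how. There $w\ne1$ if and only if the quotient by the normal closure $\langle\langle w\rangle\rangle$ is trivial, which is witnessed by the finitely many equalities $s=1$, $s\in S$, in that quotient. In a branch group, by Lemma~\ref{lem:rist}(d) and (e), ``virtually abelian'' takes the place of ``trivial'', and it too is witnessed by equalities.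

\begin{lemma}\label{lem:va}
A group $\Delta$ with finite generating set $S$ is virtually abelian if and only if there are words $a_1,\dots,a_k$ and $t_1=1,t_2,\dots,t_q$ over $S^{\pm1}$ such that the following hold in $\Delta$: $[a_i,a_j]=1$ for all $i,j$; and for every $i\le q$ and $s\in S^{\pm1}$ there are $j\le q$ and a word $h$ in the $a$'s and their inverses with $t_is=ht_j$.
\end{lemma}

\begin{proof}
Given such words, $H=\langle a_1,\dots,a_k\rangle$ is abelian. The set $\bigcup_iHt_i$ contains $1$ and is closed under right multiplication by $S^{\pm1}$, since $Ht_is=Hht_j=Ht_j$. So it is all of $\Delta$, and $H$ has index at most $q$. Conversely, an abelian subgroup $H$ of finite index is finitely generated. Let the $a_i$ represent generators of $H$ and the $t_i$ representatives of its right cosets, with $t_1=1$. Each $t_is$ lies in some coset $Ht_j$.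
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
(1) Let $w$ be a word and $\Delta_w=\Gamma/\langle\langle w\rangle\rangle$. If $w\ne1$ in $\Gamma$, then $\Delta_w$ is virtually abelian by Lemma~\ref{lem:rist}(d). If $w=1$, then $\Delta_w=\Gamma$ is not, by Lemma~\ref{lem:rist}(e).

A word $w'$ is trivial in $\Delta_w$ if and only if $w'p^{-1}=1$ in $\Gamma$ for some formal product $p$ of conjugates of $w^{\pm1}$. Since $\Gamma$ is recursively presented, one algorithm therefore lists, given $w$, the words that are trivial in $\Delta_w$. The data in Lemma~\ref{lem:va}, including the indices $j$ and the words $h$, are finite, and the conditions on them are finitely many equalities in $\Delta_w$. Searching through all such data against this list gives a procedure that stops exactly when $\Delta_w$ is virtually abelian, that is, when $w\ne1$ in $\Gamma$. Run it in parallel with the enumeration of the words trivial in $\Gamma$, waiting for $w$ to appear. Exactly one of the two succeeds, and this decides whether $w=1$.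

(2) By (1), Proposition~\ref{prop:erf} applies.
\end{proof}

\section{Doubles of the lamplighter group}\label{sec:double}

We now construct a group as in the first sentence of Theorem~\ref{thm:B}, using a double of a lamplighter group, as in Dyson's groups. The plan is to attach to each set $A\subseteq\mathbb Z$ a group $G_A$ whose properties reflect those of $A$, and then to find a suitable $A$ by diagonalization.

\subsection{The groups $G_A$}

The \emph{lamplighter group} $L=(\mathbb Z/2)\wr\mathbb Z$ consists of the pairs $(\lambda,k)$, where $\lambda\colon\mathbb Z\to\mathbb Z/2$ has finite support and $k\in\mathbb Z$, with the product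
\[
(\lambda,k)(\mu,l)=(\lambda+\mu^{k},\,k+l),\qquad \mu^{k}(i)=\mu(i-k).
\]
It is generated by $t=(0,1)$ and $u=(\delta_0,0)$, where $\delta_i$ is the function with support $\{i\}$, and $u_i=t^iut^{-i}=(\delta_i,0)$. The pair represented by a word in $u,t$ can be computed from this formula, so $L$ has solvable word problem. For $A\subseteq\mathbb Z$ put
\[
H_A=\langle u_i: i\in A\rangle=\{(\lambda,0):\operatorname{supp}\lambda\subseteq A\}.
\]
Let $\hat L=\langle\hat u,\hat t\rangle$ be a copy of $L$, and let $G_A=L*_{H_A}\hat L$ be the \emph{double}: the amalgamated free product in which $h$ is identified with $\hat h$ for each $h\in H_A$. It is generated by $u,t,\hat u,\hat t$.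

We recall what is needed about an amalgam $L_1*_HL_2$. Homomorphisms from $L_1$ and $L_2$ to a group that agree on $H$ extend to the amalgam. The \emph{normal form theorem} says that $L_1$ and $L_2$ embed, and that a product $y_1\cdots y_r$ with $r\ge2$, whose factors lie alternately in $L_1\setminus H$ and $L_2\setminus H$, is nontrivial; such a product is called \emph{reduced}. Finally, an amalgam of two finite groups is residually finite \cite{Baumslag}.

The set $A$ is visible in $G_A$ through the words
\[
w_i=t^iut^{-i}\,\hat t^{\,i}\hat u^{-1}\hat t^{\,-i},
\]
which represent $u_i\hat u_i^{-1}$. If $i\in A$, then $w_i=1$. If $i\notin A$, then $u_i\hat u_i^{-1}$ is reduced, so $w_i\ne1$. A finite quotient sees the index $i$ only modulo its order.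

\begin{lemma}\label{lem:modulus}
If $\phi\colon G_A\to Q$ is a homomorphism to a finite group and $\phi(w_i)\ne1$, then $(i+|Q|\mathbb Z)\cap A=\emptyset$.
\end{lemma}

\begin{proof}
Let $j\equiv i\pmod{|Q|}$. Since $\phi(t)^{|Q|}=\phi(\hat t)^{|Q|}=1$, we have $\phi(w_j)=\phi(w_i)\ne1$. So $w_j\ne1$ and $j\notin A$.
\end{proof}

For instance, if $A$ is the set of positive integers, then $w_0\ne1$ dies in every finite quotient, and $G_A$ is not residually finite. This leads to two conditions on $A$. Call $A$ \emph{closed} if for each $i\notin A$ there is $n\ge1$ with $(i+n\mathbb Z)\cap A=\emptyset$; this is closedness in the topology on $\mathbb Z$ whose basic open sets are the arithmetic progressions. Call $A$ \emph{effectively closed} if there is a partial computable function $\psi$, defined at least on $\mathbb Z\setminus A$, such that $\psi(i)\ge1$ and $(i+\psi(i)\mathbb Z)\cap A=\emptyset$ for all $i\notin A$.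

\begin{proposition}\label{prop:dictionary}
Let $A\subseteq\mathbb Z$.
\begin{itemize}
\item[(a)] If $A$ is decidable, then $G_A$ has solvable word problem.
\item[(b)] If $A$ is closed, then $G_A$ is residually finite.
\item[(c)] If $G_A$ is effectively residually finite, then $A$ is effectively closed.
\end{itemize}
\end{proposition}

\begin{proof}
Write $H=H_A$ and $G=G_A$. Cut a word in the generators of $G$ into \emph{syllables}, the maximal subwords in $u,t$ or in $\hat u,\hat t$. If there are at least two syllables and one of them represents an element of $H$, add or remove the hats in that syllable. This does not change the element of $G$, and the syllable merges with its neighbors, so the number of syllables drops. The process ends with at most one syllable or with a reduced product. In particular, every element of $G$ lies in $L\cup\hat L$ or is a reduced product.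

(a) If $A$ is decidable, so is membership of a syllable in $H$: compute its pair $(\lambda,k)$ and test whether $k=0$ and $\operatorname{supp}\lambda\subseteq A$. So the process is an algorithm. A single syllable is tested for triviality in $L$, and a reduced product is nontrivial.

(b) We want to map $G$ to an amalgam of finite groups without destroying a given reduced product, and for this we must keep elements of $L\setminus H$ away from the image of $H$. Let $L_n=(\mathbb Z/2)\wr(\mathbb Z/n)$ be the finite group defined like $L$ with $\mathbb Z/n$ in place of $\mathbb Z$. Let $q_n\colon L\to L_n$ send $(\lambda,k)$ to $(\bar\lambda,k\bmod n)$, where $\bar\lambda(j)$ is the sum of the $\lambda(i)$ over all $i$ in the class $j$. This is a homomorphism, because summing over classes commutes with shifts.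

First, $L$ is residually finite. Let $(\lambda,k)\ne1$. If $k\ne0$, then $k\not\equiv0$ modulo $n=|k|+1$. If $k=0$, take $n$ larger than the diameter of $\operatorname{supp}\lambda$; then the points of the support are pairwise incongruent modulo $n$, and $\bar\lambda\ne0$.

Next, for each $y=(\lambda,k)\in L\setminus H$ there is $n$ with $q_n(y)\notin q_n(H)$. If $k\ne0$, take $n=|k|+1$ again, as elements of $q_n(H)$ have second coordinate $0$. If $k=0$, choose $i\in\operatorname{supp}\lambda\setminus A$ and, since $A$ is closed, $n_1\geq 1$ with $(i+n_1\mathbb Z)\cap A=\emptyset$. Let $n=n_1N$ with $N$ larger than the diameter of $\operatorname{supp}\lambda$. Then $i$ is the only point of the support in its class modulo $n$, so $\bar\lambda$ is nonzero at that class. The class is contained in $i+n_1\mathbb Z$ and so misses $A$; hence all elements of $q_n(H)$ vanish there. Moreover, if $n$ works for $y$, so does every multiple $n'$ of $n$, because $q_n$ factors through $q_{n'}$.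

Now let $1\ne g\in G$. If $g\in L\cup\hat L$, use the folding map $G\to L$ that removes hats. It is injective on each factor, and $L$ is residually finite. Otherwise $g=y_1\cdots y_r$ is a reduced product. Taking a common multiple, choose $n$ such that no $y_i$ maps into $\bar H=q_n(H)$ in $L_n$ or in its copy $\hat L_n$. The maps $q_n$ on the two factors agree on $H$ and define a homomorphism $G\to L_n*_{\bar H}\hat L_n$. The image of $g$ is a reduced product of length $r\ge2$, hence nontrivial, and it survives in a finite quotient of this amalgam of finite groups.

(c) Define $\psi(i)$ by running the algorithm on $w_i$ and returning the order of the finite group that it outputs, if it outputs one. This function is partial computable. For $i\notin A$ we have $w_i\ne1$, so $\psi(i)$ is defined, and $(i+\psi(i)\mathbb Z)\cap A=\emptyset$ by Lemma~\ref{lem:modulus}.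
\end{proof}

\subsection{A decidable closed set that is not effectively closed}

Let $(\varphi_e)_{e\ge0}$ be the enumeration of the partial computable functions $\mathbb Z\to\mathbb Z$ given by a listing of all programs, so that it is decidable whether $\varphi_e(i)$ halts within a given number of steps. We defeat $\varphi_e$ at a test point $i_e\notin A$: if $\varphi_e(i_e)$ proposes a modulus $n_e$, we put into $A$ a number $a_e\equiv i_e\pmod{n_e}$. Three constraints govern the choice. The numbers $a_e$ must avoid all test points, so we take $i_e>0$ and $a_e<0$. The set must be closed, so we make the $a_e$ more and more divisible, which lets them accumulate only at $0$, and we put $0$ into $A$; divisibility is compatible with the congruence if $i_e$ itself is highly divisible. The set must be decidable, so we make $|a_e|$ exceed the running time of $\varphi_e(i_e)$.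

Put $i_e=(e+1)!$. Let $J$ be the set of $e$ such that $\varphi_e(i_e)$ halts, in $s_e$ steps say, with a value $n_e\ge1$. Define
\[
a_e=(e+1)!\,\bigl(1-n_e(s_e+2)\bigr)\quad(e\in J),\qquad A=\{0\}\cup\{a_e:e\in J\}.
\]
For example, if $\varphi_2(6)$ halts in $10$ steps with value $4$, then $a_2=6(1-48)=-282$, which is divisible by $3!$ and congruent to $6$ modulo $4$.

\begin{lemma}\label{lem:setA}
The set $A$ is decidable and closed, and it is not effectively closed.
\end{lemma}

\begin{proof}
Since $n_e\ge1$, we have $1-n_e(s_e+2)\le-(s_e+1)$. So $a_e<0$, $|a_e|\ge(e+1)!$ and $|a_e|\ge s_e+1$.

\emph{Decidable.} Positive integers are not in $A$, and $0\in A$. Let $a<0$. If $a=a_e$, then $(e+1)!\le|a|$ and $s_e<|a|$. So it suffices to run $\varphi_e(i_e)$ for $|a|$ steps for each of the finitely many $e$ with $(e+1)!\le|a|$, and, whenever it halts with a value at least $1$, to compare $a_e$ with $a$.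

\emph{Closed.} Let $i\notin A$, so $i\ne0$. Put $N=|i|+1$, choose $M\ge1$ with $M>|i-a_e|$ for all $e\in J$ with $e<N$, and let $n=N!\,M$. The numbers $0$ and $a_e$ with $e\ge N$ are divisible by $N!$, while $i$ is not, as $0<|i|<N!$. So they are not congruent to $i$ modulo $n$. For $e<N$ we have $0<|i-a_e|<n$, so $a_e\not\equiv i\pmod n$ as well. The number $M$ depends on which of the computations $\varphi_e(i_e)$ halt; this is the step that is not effective.

\emph{Not effectively closed.} Suppose that $\psi=\varphi_e$ witnesses effective closedness. Since $i_e>0$, we have $i_e\notin A$, so $\varphi_e(i_e)$ halts with a value at least $1$. Thus $e\in J$ and $\psi(i_e)=n_e$. But $a_e=i_e-n_e(s_e+2)(e+1)!$ lies in $(i_e+n_e\mathbb Z)\cap A$, a contradiction.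
\end{proof}

By Proposition~\ref{prop:dictionary} and Lemma~\ref{lem:setA}, the group $G_A$ for this set $A$ is finitely generated and residually finite, has solvable word problem, and is not effectively residually finite. This completes the direct proof of Theorem~\ref{thm:B}.

\begin{remark}
The group $G_A$ is infinite, so it acts faithfully and level-transitively on a coset tree. Hence Theorem~\ref{thm:A}(2) fails if the condition on rigid stabilizers is dropped from the definition of a branch group, even when the word problem is solvable.
\end{remark}

\section{Embedding in a branch group with solvable word problem}\label{sec:embedding}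

We prove (iii)$\Rightarrow$(i) in Theorem~\ref{thm:C}. Let $G$ have solvable word problem and be effectively residually finite, with a finite generating set $S\ne\emptyset$. We let $G$ act on a tree along a fixed ray, one finite quotient at each level. This makes the action faithful but produces no rigid stabilizers. To produce them we add alternating groups at every level, and to keep the group finitely generated we realize all of these as quotients of one free group of rank two, acting along the same ray.

\subsection{The finite quotients}

Let $w_1,w_2,\dots$ be a computable list of all words over $S^{\pm1}$, reduced or not. If $w_n=1$ in $G$, let $\psi_n\colon G\to Q_n$ be the trivial homomorphism to the trivial group. Otherwise let $\psi_n\colon G\to Q_n$ be the output of the algorithm for effective residual finiteness on $w_n$. The word problem decides which case occurs, so the sequence $(\psi_n)$ is computable. Each $g\in G$ is represented by infinitely many words, such as $w(ss^{-1})^j$. Hence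
\begin{equation}\label{eq:tail}
\text{for every $N$ and every $g\in G$:}\qquad g=1\iff\psi_n(g)=1\text{ for all }n\ge N .
\end{equation}
We need this for every $N$, not only for $N=1$, because the solution of the word problem will descend to subtrees that see only a tail of the sequence.

Choose computably odd numbers $5\le m_1<m_2<\cdots$ with $m_n\ge2|Q_n|$. Put $X_n=\{1,\dots,m_n\}$ and $P_n=\operatorname{Alt}(X_n)$; recall that $P_n$ is perfect, $P_n'=P_n$, because $m_n\ge5$. Let $Q_n$ act on $2|Q_n|$ points of $X_n$ as two copies of its action on itself by left multiplication, and trivially on the other points. This action is faithful, and each element acts by a product of two disjoint permutations of the same sign, which is even. Composing with $\psi_n$ gives computable homomorphisms $\rho_n\colon G\to P_n$ with $\ker\rho_n=\ker\psi_n$.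

Let $F$ be the free group on $c$ and $z$, and define
\[
\pi_n\colon F\to P_n,\qquad c\mapsto(1\ 2\ 3),\qquad z\mapsto(1\ 2\ \cdots\ m_n).
\]
The long cycle is even because $m_n$ is odd. The map $\pi_n$ is onto. Indeed, conjugating $(1\ 2\ 3)$ by powers of the long cycle gives all the cycles $(i\ \ i{+}1\ \ i{+}2)$, and these generate the alternating group by induction on the degree: the group generated by $\operatorname{Alt}(\{1,\dots,j\})$ and $(j{-}1\ \ j\ \ j{+}1)$, for $j\geq 3$, is transitive on $\{1,\dots,j+1\}$ and contains the full stabilizer of $j+1$ in $\operatorname{Alt}(\{1,\dots,j+1\})$, so it is that whole group. Put $D=G\times F$.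

\subsection{The groups $\Gamma_n$}

For $n\ge0$ let $T_n$ be the rooted tree whose vertices of level $k$ are the words in $X_{n+1}\times\dots\times X_{n+k}$. The subtree below any vertex of level $1$ in $T_n$ is a copy of $T_{n+1}$. Two kinds of automorphisms of $T_n$ arise. An element $\sigma\in P_{n+1}$ acts by permuting the first letter, $xv\mapsto\sigma(x)v$. A tuple $(h_x)_{x\in X_{n+1}}$ of automorphisms of $T_{n+1}$ acts by $xv\mapsto x\,h_x(v)$; this identifies $\operatorname{Aut}(T_{n+1})^{X_{n+1}}$, with entrywise multiplication, with the pointwise stabilizer of level $1$. Conjugation moves the entries:
\begin{equation}\label{eq:conj}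
\sigma(h_x)\sigma^{-1}\ \text{ has the entry $h_x$ at position $\sigma(x)$,}
\end{equation}
since it sends $\sigma(x)v$ to $xv$, then to $x\,h_x(v)$, then to $\sigma(x)h_x(v)$.

For $d=(g,f)\in D$ let $b_n(d)$ be the automorphism of $T_n$ given, for $j\ge0$, by
\begin{equation}\label{eq:explicit}
1^j2\,y\,v\mapsto1^j2\,\rho_{n+j+2}(g)(y)\,v,\qquad 1^j3\,y\,v\mapsto1^j3\,\pi_{n+j+2}(f)(y)\,v,
\end{equation}
where $y\in X_{n+j+2}$ is a letter and $v$ a word, and fixing all other vertices (Figure~\ref{fig:spine}). The subtrees at the vertices $1^j2$ and $1^j3$ are pairwise disjoint, and $D$ acts on each through a homomorphism, so $b_n\colon D\to\operatorname{Aut}(T_n)$ is a homomorphism. In terms of tuples,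
\begin{equation}\label{eq:recursion}
b_n(g,f)=\bigl(b_{n+1}(g,f),\ \rho_{n+2}(g),\ \pi_{n+2}(f),\ 1,\dots,1\bigr).
\end{equation}
Put $\Gamma_n=\langle P_{n+1},b_n(D)\rangle\le\operatorname{Aut}(T_n)$ and $\Gamma=\Gamma_0$. The group $\Gamma$ acts faithfully on $T_0$, whose branching sequence is $(m_n)$, and it is generated by the finite set consisting of $P_1$, the elements $b_0(s,1)$ for $s\in S$, $b_0(1,c)$ and $b_0(1,z)$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={font=\small}]
\draw (6.4,0) -- node[above left]{$1$} (3.2,-1.3) -- node[above left]{$1$} (0,-2.6);
\draw (6.4,0) -- node[left]{$2$} (5.6,-1.3) node[below]{$\rho_{n+2}(g)$};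
\draw (6.4,0) -- node[left]{$3$} (7.3,-1.3) node[below]{$\pi_{n+2}(f)$};
\draw[dashed] (6.4,0) -- node[above right]{$x\ge4$} (9,-1.3) node[below]{trivial};
\draw (3.2,-1.3) -- node[left]{$2$} (2.4,-2.6) node[below]{$\rho_{n+3}(g)$};
\draw (3.2,-1.3) -- node[left]{$3$} (4.1,-2.6) node[below]{$\pi_{n+3}(f)$};
\draw[dashed] (3.2,-1.3) -- (5.8,-2.6) node[below]{trivial};
\node[below] at (0,-2.6) {$b_{n+2}(g,f)$};
\fill (6.4,0) circle (1.6pt) (3.2,-1.3) circle (1.6pt) (0,-2.6) circle (1.6pt);
\end{tikzpicture}
\caption{The automorphism $b_n(g,f)$ of $T_n$ fixes the ray $1,11,111,\dots$ (marked vertices). The label under a vertex gives the action on the subtree rooted there: below $1^j2$ a finite quotient of $G$ permutes the next letter, and below $1^j3$ a finite quotient of the free group $F$ does.}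
\label{fig:spine}
\end{figure}

From \eqref{eq:explicit} we read off
\begin{equation}\label{eq:kernel}
b_n(g,f)=1\iff\rho_k(g)=1\text{ and }\pi_k(f)=1\text{ for all }k\ge n+2 .
\end{equation}
With \eqref{eq:tail} this shows that $g\mapsto b_0(g,1)$ \emph{is an embedding of $G$ in $\Gamma$}.

\subsection{The branch structure}

\begin{lemma}\label{lem:wreath}
$\Gamma_n=\Gamma_{n+1}^{X_{n+1}}\rtimes P_{n+1}$ for every $n\ge0$.
\end{lemma}

\begin{proof}
The right side is a group by \eqref{eq:conj}. It contains $P_{n+1}$, and it contains $b_n(D)$ because all entries in \eqref{eq:recursion} lie in $\Gamma_{n+1}$. For the reverse inclusion we must find in $\Gamma_n$ tuples with a single nontrivial entry, although the generators have up to three. A commutator of two tuples is supported on the positions that they share, so we arrange that they share one.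

Let $f,f'\in F$ and $\sigma=(1\ 4\ 5)\in P_{n+1}$. The nontrivial entries of $b_n(1,f)$ are at positions $1$ and $3$ at most. By \eqref{eq:conj}, those of $\sigma b_n(1,f')\sigma^{-1}$ are at positions $4$ and $3$ at most, with $\pi_{n+2}(f')$ at position $3$. So the commutator of the two elements has the entry $[\pi_{n+2}(f),\pi_{n+2}(f')]$ at position $3$ and trivial entries elsewhere. Since $\pi_{n+2}$ is onto and $P_{n+2}$ is perfect, these commutators generate the copy of $P_{n+2}$ at position $3$. Conjugating by the transitive group $P_{n+1}$, we find in $\Gamma_n$ the copy of $P_{n+2}$ at every position. Now multiply $b_n(g,f)$ by $(1,\rho_{n+2}(g)^{-1},\pi_{n+2}(f)^{-1},1,\dots,1)\in\Gamma_n$; this is why $\rho_{n+2}$ was made to take values in the alternating group. The product is $(b_{n+1}(g,f),1,\dots,1)$. Thus $\Gamma_n$ contains the generators of the copy of $\Gamma_{n+1}$ at position $1$, hence that copy, and by conjugation the copy at every position.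
\end{proof}

\begin{proposition}\label{prop:branch}
$\Gamma$ is a branch group.
\end{proposition}

\begin{proof}
For a vertex $v$ of level $n$ in $T_0$ let $\Gamma_n^{(v)}$ be the copy of $\Gamma_n$ that acts on the subtree at $v$ and trivially elsewhere. Let $\operatorname{St}(n)$ be the pointwise stabilizer of level $n$ in $\Gamma$. We claim that $\operatorname{St}(n)=\prod_v\Gamma_n^{(v)}$, the product over level $n$. This is trivial for $n=0$. If it holds for $n$, then an element $(h_v)$ of the product fixes level $n+1$ if and only if each $h_v\in\Gamma_n$ fixes level $1$ of $T_n$, which by Lemma~\ref{lem:wreath} means $h_v\in\Gamma_{n+1}^{X_{n+1}}$. This is the claim for $n+1$.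

An element of $\operatorname{rist}(v)$ fixes all other vertices of level $n$, hence also $v$, so it lies in $\operatorname{St}(n)$. Therefore $\operatorname{rist}(v)=\Gamma_n^{(v)}$ and $\operatorname{rist}(n)=\operatorname{St}(n)$, which is the kernel of the action on a finite set and has finite index. Transitivity on level $n+1$ follows from transitivity on level $n$, because $\Gamma_n^{(v)}$ contains a copy of $P_{n+1}$ that is transitive on the children of $v$.
\end{proof}

So far computability has played no role: for any finitely generated residually finite $G$, a sequence $(\psi_n)$ satisfying \eqref{eq:tail} exists and the construction embeds $G$ in a finitely generated branch group.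

\subsection{The word problem}

To test whether an element of $\Gamma_n$ is trivial, we compute its action on level $1$ and then test its entries in $\Gamma_{n+1}$. The question is whether this recursion stops. Consider $w=b_n(d_1)\,a\,b_n(d_2)\,a^{-1}$ with $d_i=(g_i,f_i)$ and $a\in P_{n+1}$, and write $b,\rho,\pi$ for $b_{n+1},\rho_{n+2},\pi_{n+2}$. By \eqref{eq:conj} and \eqref{eq:recursion},
\begin{align*}
a=(1\ 2\ 3):\quad& w=\bigl(b(d_1)\pi(f_2),\ \rho(g_1)b(d_2),\ \pi(f_1)\rho(g_2),\ 1,\dots,1\bigr),\\
a=(2\ 3\ 4):\quad& w=\bigl(b(d_1d_2),\ \rho(g_1),\ \pi(f_1)\rho(g_2),\ \pi(f_2),\ 1,\dots,1\bigr).
\end{align*}
In the first case the two letters $b$ go to different positions, and each entry is simpler than $w$. In the second they go to the same position and fuse into a single letter. On a single letter the recursion makes no progress, since the first entry of $b_n(d)$ is $b_{n+1}(d)$. This case must be decided directly, from \eqref{eq:kernel}, which is a condition on infinitely many levels. For $G$ it reduces to the word problem by \eqref{eq:tail}. For $F$ we use the particular form of the maps $\pi_n$: a short word cannot travel around a long cycle, so whether it is trivial does not depend on the length of the cycle. Some lower bound on the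 length is needed, as the word $z^M$ shows.

For $M\ge4$ let $\pi^{(M)}\colon F\to\operatorname{Sym}(\mathbb Z/M)$ send $c$ to $(1\ 2\ 3)$ and $z$ to $i\mapsto i+1$, so that $\pi_k=\pi^{(m_k)}$ when $X_k$ is identified with $\mathbb Z/m_k$. Let $\pi^{(\infty)}\colon F\to\operatorname{Sym}(\mathbb Z)$ be given by the same formulas.

\begin{lemma}\label{lem:stable}
Let $f\in F$ be given by a word of length $r$, and let $M\ge4r+4$. Then $\pi^{(M)}(f)=1$ if and only if $\pi^{(\infty)}(f)=1$.
\end{lemma}

\begin{proof}
The \emph{trajectory} of a point is the sequence of its images as the $r$ letters of the word are applied one after another. Under $\pi^{(\infty)}$ each letter moves an integer by at most $2$, so a trajectory stays within distance $2r$ of its starting point. Let $I$ be the set of integers in $[-2r,\,M-1-2r]$, a complete set of residues modulo $M$.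

\emph{Step 1: $\pi^{(M)}(f)=1$ if and only if $\pi^{(\infty)}(f)$ fixes $I$ pointwise.} Reduction modulo $M$ commutes with $z^{\pm1}$ everywhere, and with $c^{\pm1}$ at every integer outside the sets $\{1,2,3\}+Mj$, $j\ne0$. The trajectory of $p\in I$ stays in $[-4r,\,M-1]$. It avoids those sets, because their elements are at least $M+1$ for $j\geq 1$ and at most $3-M<-4r$ for $j\leq -1$. So it reduces to the trajectory of $p\bmod M$ under $\pi^{(M)}$. The endpoint $\pi^{(\infty)}(f)p$ differs from $p$ by at most $2r<M$, so it is congruent to $p$ if and only if it equals $p$.

\emph{Step 2: if $\pi^{(\infty)}(f)$ fixes $I$ pointwise, then it is trivial.} Let $I_0$ be the set of integers in $[1-2r,\,3+2r]$. A trajectory that starts outside $I_0$ never meets $\{1,2,3\}$, so outside $I_0$ the map $\pi^{(\infty)}(f)$ is translation by the exponent sum $\epsilon$ of $z$ in $f$. The point $-2r$ lies in $I$ and outside $I_0$, so $\epsilon=0$ and every point outside $I_0$ is fixed. Finally $I_0\subseteq I$, because $M-1-2r\ge3+2r$, so the points of $I_0$ are fixed too.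

The converse of Step 2 is trivial, and the lemma follows.
\end{proof}

\begin{lemma}\label{lem:directed}
There is an algorithm that, given $n$ and words for $g\in G$ and $f\in F$, decides whether $b_n(g,f)=1$.
\end{lemma}

\begin{proof}
Use \eqref{eq:kernel}. By \eqref{eq:tail}, the condition on $g$ says that $g=1$, which the word problem of $G$ decides. Let $r$ be the length of the word for $f$. By Lemma~\ref{lem:stable}, the truth of $\pi_k(f)=1$ is the same for all $k$ with $m_k\ge4r+4$. Since $(m_k)$ is computable and strictly increasing, it suffices to test $\pi_k(f)=1$ for $k=n+2,n+3,\dots$ up to and including the first $k$ with $m_k\ge4r+4$.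
\end{proof}

\begin{proposition}\label{prop:wp}
$\Gamma$ has solvable word problem.
\end{proposition}

\begin{proof}
We give one algorithm that, for every $n$, decides whether
\[
w=a_0\,b_n(d_1)\,a_1\cdots b_n(d_\ell)\,a_\ell
\]
is trivial in $\Gamma_n$. The input consists of $n$, permutations $a_i\in P_{n+1}$ and pairs of words $d_i=(g_i,f_i)$. Every word in the finite generating set of $\Gamma$ has this form with $n=0$. The algorithm is recursive in $\ell$.

If $\ell=0$, test whether the permutation $a_0$ is trivial. Let $\ell\ge1$, and put $\tau_i=a_0\cdots a_{i-1}$ for $1\le i\le\ell$ and $\tau=a_0\cdots a_\ell$. Then
\[
w=\Bigl(\prod_{i=1}^{\ell}\tau_i\,b_n(d_i)\,\tau_i^{-1}\Bigr)\tau .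
\]
The product in parentheses is a tuple $(w_x)_{x\in X_{n+1}}$, so $w=1$ if and only if $\tau=1$ and $w_x=1$ for all $x$. By \eqref{eq:conj} and \eqref{eq:recursion}, $w_x$ is the ordered product over $i=1,\dots,\ell$ of
\[
b_{n+1}(d_i),\qquad\rho_{n+2}(g_i),\qquad\pi_{n+2}(f_i)\qquad\text{or}\qquad1,
\]
according as $x=\tau_i(1)$, $x=\tau_i(2)$, $x=\tau_i(3)$, or none of these. The permutations $\rho_{n+2}(g_i)$ and $\pi_{n+2}(f_i)$ in $P_{n+2}$ can be computed; here the effective residual finiteness of $G$ is used. So $w_x$ is an input of the same form at level $n+1$, with $\ell_x=\#\{i:\tau_i(1)=x\}$ letters $b_{n+1}$, and $\sum_x\ell_x=\ell$.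

If $\ell_x<\ell$ for all $x$, decide each $w_x=1$ recursively. Otherwise there is $x_0$ with $\tau_i(1)=x_0$ for all $i$. Then every factor of $w_{x_0}$ is a letter $b_{n+1}$, so $w_{x_0}=b_{n+1}(d_1\cdots d_\ell)$, and Lemma~\ref{lem:directed} decides whether it is trivial. For $x\ne x_0$ we have $\ell_x=0$, so $w_x$ is an explicit element of the finite group $P_{n+2}$. Each recursive call lowers $\ell$, so the algorithm stops.
\end{proof}

The group $G$ embeds in the finitely generated group $\Gamma$, which is a branch group by Proposition~\ref{prop:branch} and has solvable word problem by Proposition~\ref{prop:wp}. This proves (iii)$\Rightarrow$(i) and completes the proof of Theorem~\ref{thm:C}.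

\begin{thebibliography}{9}

\bibitem{Baumslag}
G.~Baumslag, Trans. Amer. Math. Soc. \textbf{106} (1963).

\bibitem{BS}
A.~Bishop and E.~Schesler, \emph{A branch group with unsolvable conjugacy problem}, arXiv:2509.12161 (2025).

\bibitem{Rauzy}
E.~Rauzy, \emph{Obstruction to a Higman embedding theorem for residually finite groups with solvable word problem}, J. Group Theory \textbf{24} (2021).

\end{thebibliography}
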